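\title{Countable separation in subspaces of Banach spaces with a long unconditional basis}

\begin{abstract}
A Banach space has the countable separation property if every family of functionals that separates its points contains a countable subfamily that still separates them. We prove that a closed subspace $Y$ of a Banach space with a long unconditional basis has this property only if it is separable, which answers a question of Talponen. The proof rests on a dichotomy: if $\kappa$ is a regular uncountable cardinal and $Y$ has density character at least $\kappa$, then $Y$ contains the unit vector basis of $\ell_1(\kappa)$, up to equivalence, or $\kappa$ nonzero vectors with pairwise disjoint supports. We derive several characterizations of separability for such subspaces, and we extend the answer to unconditional sums of weakly Lindel\"of determined spaces, among them all order continuous Banach lattices.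
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Throughout, the scalar field $\mathbb K$ is $\mathbb R$ or $\mathbb C$, \emph{subspace} means closed linear subspace, and $B_X$ is the closed unit ball of a Banach space $X$.

A set $\mathcal F\subset X^*$ \emph{separates} $X$ if for every $x\in X\setminus\{0\}$ there is $f\in\mathcal F$ with $f(x)\neq0$. By the Hahn--Banach theorem this holds exactly when the linear span of $\mathcal F$ is $w^*$-dense in $X^*$. The space $X$ has the \emph{countable separation property} (CSP) if every $\mathcal F\subset X^*$ that separates $X$ contains a countable subset that separates $X$.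

To see what this measures, put $U_f=\{x\in X: f(x)\neq0\}$. The set $\mathcal F$ separates $X$ if and only if the open sets $U_f$, $f\in\mathcal F$, cover $X\setminus\{0\}$. So CSP is the Lindel\"of property of $X\setminus\{0\}$, required only for covers by complements of closed hyperplanes. For a metric space the full Lindel\"of property is equivalent to separability, and one may ask in which classes of Banach spaces these special covers already detect separability.

They do so whenever the space has coordinates. A \emph{biorthogonal system} in $Z$ is a family $(x_i,f_i)_{i\in I}$ in $Z\times Z^*$ with $f_i(x_i)=1$ and $f_i(x_j)=0$ for $j\neq i$. It is an \emph{M-basis} (Markushevich basis) if the $x_i$ have dense linear span and the $f_i$ separate $Z$. The following known facts will all be used.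

\begin{lemma}\label{lem:csp}
\begin{itemize}
\item[(i)] Every separable Banach space has CSP.
\item[(ii)] Every subspace of a space with CSP has CSP.
\item[(iii)] If $Z$ has CSP and $(x_i,f_i)_{i\in I}$ is an M-basis of $Z$, then $I$ is countable and $Z$ is separable.
\end{itemize}
\end{lemma}

\begin{proof}
(i) If $Z$ is separable, then $Z\setminus\{0\}$ is a separable metric space, so the cover $(U_f)_{f\in\mathcal F}$ has a countable subcover.

(ii) Let $Y$ have CSP, let $Z\subset Y$ be a subspace, and let $\mathcal F\subset Z^*$ separate $Z$. The set $\mathcal G=\{g\in Y^*: g|_Z\in\mathcal F\cup\{0\}\}$ separates $Y$: for $y\in Z\setminus\{0\}$ extend a suitable $f\in\mathcal F$ to $Y$, and for $y\notin Z$ take $g$ with $g|_Z=0$ and $g(y)\neq0$. If $\mathcal G_0\subset\mathcal G$ is countable and separates $Y$, then the nonzero restrictions $g|_Z$, $g\in\mathcal G_0$, form a countable subset of $\mathcal F$ that separates $Z$.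

(iii) There is a countable $I_0\subset I$ such that $\{f_i:i\in I_0\}$ separates $Z$. For $j\in I\setminus I_0$ the vector $x_j\neq0$ would be annihilated by all these functionals. Hence $I=I_0$.
\end{proof}

It is also known that a weakly compactly generated space with CSP is separable, and that every weakly compact subset of a space with CSP is separable.

A family $(x_\gamma)_{\gamma\in\Gamma}$ in $X$, with $\Gamma$ of any cardinality, \emph{sums unconditionally} to $x$, written $x=\sum_\gamma x_\gamma$, if for every $\eta>0$ there is a finite $F_0\subset\Gamma$ with $\|x-\sum_{\gamma\in F}x_\gamma\|\le\eta$ for all finite $F\supset F_0$. An \emph{unconditional decomposition} of $X$ is a family $(X_\gamma)_{\gamma\in\Gamma}$ of subspaces such that every $x\in X$ has exactly one representation $x=\sum_\gamma x_\gamma$ with $x_\gamma\in X_\gamma$. A \emph{long unconditional basis} of $X$ is a family $(e_\gamma)_{\gamma\in\Gamma}$ such that every $x$ has exactly one representation $x=\sum_\gamma a_\gamma e_\gamma$ with scalars $a_\gamma$; this is the case $X_\gamma=\mathbb Ke_\gamma$, $e_\gamma\neq0$. We write $a_\gamma=e_\gamma^*(x)$ and call $\operatorname{supp}x=\{\gamma:e_\gamma^*(x)\neq0\}$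 the \emph{support} of $x$. An \emph{unconditional basic family} is a family that is a long unconditional basis of its closed linear span.

The coordinate functionals $e_\gamma^*$ are continuous (Section~\ref{sec:proj}), so $(e_\gamma,e_\gamma^*)_{\gamma\in\Gamma}$ is an M-basis, and by Lemma~\ref{lem:csp}(iii) a space with a long unconditional basis and CSP is separable. The following question was posed in \cite{Tal}.

\begin{quote}
\emph{Let $X$ have a long unconditional basis and let $Y\subset X$ be a subspace with CSP. Must $Y$ be separable?}
\end{quote}

The case $Y=X$ suggests a positive answer, but $Y$ comes with no basis of its own. The obvious move is to apply CSP to the restrictions $e_\gamma^*|_Y$, which separate $Y$. This shows that countably many coordinates determine a vector of $Y$, and Example~\ref{ex:graph} shows that so much can be true of a nonseparable $Y$. Our route is to build, inside any nonseparable $Y$, a subspace that does have an uncountable unconditional basis, and to apply parts (ii) and (iii) of Lemma~\ref{lem:csp} to it.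

Recall that $\operatorname{dens}Y$ is the least cardinality of a dense subset of $Y$, and that an infinite cardinal $\kappa$ is \emph{regular} if a union of fewer than $\kappa$ sets, each of cardinality less than $\kappa$, has cardinality less than $\kappa$. The first uncountable cardinal $\omega_1$ is regular. A family $(y_i)_{i\in I}$ with $|I|=\kappa$ is \emph{equivalent to the unit vector basis of $\ell_1(\kappa)$} if there are $c,C>0$ with $c\sum|a_i|\le\|\sum a_iy_i\|\le C\sum|a_i|$ for all finitely supported scalars $(a_i)$. Then $(a_i)\mapsto\sum a_iy_i$ extends to an isomorphism of $\ell_1(I)$ onto the closed span of the $y_i$, so such a family is an unconditional basic family, and $Y$ contains one if and only if $Y$ contains an isomorphic copy of $\ell_1(\kappa)$.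

\begin{theorem}\label{thm:A}
Let $X$ have a long unconditional basis $(e_\gamma)_{\gamma\in\Gamma}$, let $\kappa$ be a regular uncountable cardinal, and let $Y\subset X$ be a subspace with $\operatorname{dens}Y\ge\kappa$. Then $Y$ contains an unconditional basic family of cardinality $\kappa$. More precisely, $Y$ contains a family equivalent to the unit vector basis of $\ell_1(\kappa)$, or a family of $\kappa$ nonzero vectors with pairwise disjoint supports with respect to $(e_\gamma)$.
\end{theorem}

The answer to the question is yes; it is the implication (b)$\Rightarrow$(a) below.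

\begin{theorem}\label{thm:B}
For a subspace $Y$ of a Banach space with a long unconditional basis, the following are equivalent:
\begin{itemize}
\item[(a)] $Y$ is separable;
\item[(b)] $Y$ has CSP;
\item[(c)] $Y$ contains no uncountable unconditional basic family;
\item[(d)] $Y$ admits no uncountable biorthogonal system;
\item[(e)] $Y$ contains no isomorphic copy of $\ell_1(\omega_1)$, and some countable subset of $Y^*$ separates $Y$ (that is, $Y^*$ is $w^*$-separable).
\end{itemize}
Neither half of \textup{(e)} can be dropped.
\end{theorem}

The answer persists when the lines $\mathbb Ke_\gamma$ are replaced by larger blocks. A compact space is \emph{Corson} if, for some set $I$, it is homeomorphic to a set of countably supported points of $\mathbb R^I$ with the product topology. A Banach space $Z$ is \emph{weakly Lindel\"of determined} (WLD) if $(B_{Z^*},w^*)$ is Corson.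

\begin{theorem}\label{thm:C}
Let $X$ have an unconditional decomposition into WLD subspaces; for instance, let $X$ be an order continuous Banach lattice. Then every subspace $Y\subset X$ either contains an isomorphic copy of $\ell_1(\omega_1)$ or is WLD. Consequently every subspace of $X$ with CSP is separable.
\end{theorem}

Theorems~\ref{thm:A} and~\ref{thm:B} use only the open mapping theorem, the Hahn--Banach theorem and the $\Delta$-system lemma. Theorem~\ref{thm:C} uses, in addition, facts on WLD spaces and Banach lattices quoted from \cite{HMVZ} and \cite{LT}.

\section{Two model cases}\label{sec:models}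

For $A\subset\Gamma$ let $P_A$ be the map that keeps the coordinates in $A$ and erases the others, and let $X_A$ be its range. The two examples show the two alternatives of Theorem~\ref{thm:A} for $\kappa=\omega_1$.

\begin{example}[disjoint supports]\label{ex:hilbert}
Let $X=\ell_2(\Gamma)$ with its unit vector basis, let $Y$ be a nonseparable subspace, and let $Q$ be the orthogonal projection onto $Y$. We find uncountably many nonzero vectors in $Y$ with pairwise disjoint supports.

Join $\gamma,\eta\in\Gamma$ by an edge if $\langle Qe_\gamma,e_\eta\rangle\neq0$; this relation is symmetric because $Q$ is self-adjoint. The neighbors of $\gamma$ form the set $\operatorname{supp}Qe_\gamma$, which is countable. So the set of vertices reached from $\gamma$ in at most $n$ steps is countable for each $n$, and every connected component $C$ of the graph is countable. The support of $Qe_\gamma$ lies in the component of $\gamma$. Hence $P_CQe_\gamma=Qe_\gamma=QP_Ce_\gamma$ for $\gamma\in C$, and both outer terms vanish for $\gamma\notin C$. Thus $P_CQ=QP_C$, and $P_Cy=P_CQy=QP_Cy\in Y$ for $y\in Y$. If $P_CY\neq\{0\}$ held for only countably many components, their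 union $A$ would be countable and $Y\subset X_A$ would be separable. So there are uncountably many such $C$, and we pick a nonzero vector of $P_CY\subset Y$ for each.
\end{example}

The mechanism is to close a countable set of coordinates under a countably valued operation until the coordinate projection maps $Y$ into itself. It cannot work in general.

\begin{example}[no disjoint supports]\label{ex:graph}
First, \emph{countably many functionals separate $\ell_1(\omega_1)$}. Fix an injection $\alpha\mapsto t_\alpha$ of $\omega_1$ into $\mathbb R$, and for each open interval $J$ with rational endpoints put $\varphi_J(x)=\sum_{t_\alpha\in J}x_\alpha$, so that $\|\varphi_J\|\le1$. Given $\alpha$, take such intervals $J_n\ni t_\alpha$ with lengths tending to $0$. Each $t_\beta$ with $\beta\neq\alpha$ lies in only finitely many $J_n$, so $\varphi_{J_n}(x)\to x_\alpha$ by dominated convergence. Hence $x=0$ if all $\varphi_J(x)$ vanish.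

Enumerate these functionals as $\varphi_1,\varphi_2,\dots$, let $\Gamma$ be the disjoint union of $\omega_1$ and $\mathbb N$, let $X=\ell_1(\Gamma)$, and put
\[
Y=\bigl\{\bigl(x,(2^{-n}\varphi_n(x))_{n\in\mathbb N}\bigr):x\in\ell_1(\omega_1)\bigr\}.
\]
The vector attached to $x$ has norm between $\|x\|$ and $2\|x\|$, so $Y$ is a subspace isomorphic to $\ell_1(\omega_1)$, and it is nonseparable. The support of every nonzero $y\in Y$ meets $\mathbb N$. Consequently the countably many functionals $e_n^*$, $n\in\mathbb N$, separate $Y$, and every family of nonzero vectors of $Y$ with pairwise disjoint supports is countable. Moreover no countable $A\supset\mathbb N$ satisfies $P_AY\subset Y$: otherwise $y-P_Ay\in Y$ would vanish on $\mathbb N$, so $y=P_Ay$ for all $y\in Y$, and $Y\subset X_A$ would be separable.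
\end{example}

What distinguishes the two ambient spaces is the size of the set $\{\gamma:f(e_\gamma)\neq0\}$ for $f\in X^*$. In $\ell_2(\Gamma)$ it is always countable, while on $\ell_1(\Gamma)$ the functional $x\mapsto\sum x_\gamma$ is nonzero at every $e_\gamma$. The general proof divides along this line. One functional with large support produces $\ell_1(\kappa)$ in $Y$ (Section~\ref{sec:large}). If all functionals have small support, a closing-off argument works, with the annihilator of $Y$ in the role of $Q$ (Section~\ref{sec:small}).

\section{Coordinate projections}\label{sec:proj}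

Let $(X_\gamma)_{\gamma\in\Gamma}$ be an unconditional decomposition of $X$, and write $x_\gamma$ for the components of $x$; by uniqueness $x\mapsto x_\gamma$ is linear. We need to know that multiplying the components by scalars of modulus at most $1$ defines uniformly bounded operators. We use the Cauchy criterion: in a Banach space, $(z_\gamma)$ sums unconditionally if and only if for every $\eta>0$ there is a finite $F_0$ such that $\|\sum_{\gamma\in F}z_\gamma\|\le\eta$ for all finite $F$ disjoint from $F_0$.

\begin{lemma}\label{lem:norm}
There is an equivalent norm on $X$ such that, for all scalars $\varepsilon=(\varepsilon_\gamma)$ with $|\varepsilon_\gamma|\le1$, the formula $M_\varepsilon x=\sum_\gamma\varepsilon_\gamma x_\gamma$ defines an operator on $X$ with $\|M_\varepsilon\|\le1$.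
\end{lemma}

\begin{proof}
Put $\|x\|_{\mathrm u}=\sup\|\sum_{\gamma\in F}\varepsilon_\gamma x_\gamma\|$, the supremum taken over finite $F\subset\Gamma$ and $|\varepsilon_\gamma|\le1$.

\emph{Finiteness.} For scalars $(c_\gamma)_{\gamma\in F}$ we have $\sum_F|c_\gamma|\le4\max_{G\subset F}|\sum_Gc_\gamma|$: bound $|c_\gamma|$ by $|\operatorname{Re}c_\gamma|+|\operatorname{Im}c_\gamma|$ and sum the positive and the negative terms of each part separately. Fix $x$ and $\eta>0$, and let $F_0$ be as in the Cauchy criterion for $(x_\gamma)$. For finite $F$ disjoint from $F_0$ and $\varphi\in B_{X^*}$,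
\[
\Bigl|\varphi\Bigl(\sum_F\varepsilon_\gamma x_\gamma\Bigr)\Bigr|\le\sum_F|\varphi(x_\gamma)|\le4\max_{G\subset F}\Bigl|\varphi\Bigl(\sum_Gx_\gamma\Bigr)\Bigr|\le4\eta,
\]
so $\|\sum_F\varepsilon_\gamma x_\gamma\|\le4\eta$. It follows that $\|x\|_{\mathrm u}\le\sum_{F_0}\|x_\gamma\|+4\eta<\infty$ and that $(\varepsilon_\gamma x_\gamma)$ satisfies the Cauchy criterion. By uniqueness the components of $M_\varepsilon x$ are $\varepsilon_\gamma x_\gamma$, whence $\|M_\varepsilon x\|_{\mathrm u}\le\|x\|_{\mathrm u}$. Also $\|x\|\le\|x\|_{\mathrm u}$, because $x$ is a limit of finite partial sums; in particular the seminorm $\|\cdot\|_{\mathrm u}$ is a norm.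

\emph{Equivalence.} The identity from $(X,\|\cdot\|_{\mathrm u})$ to $(X,\|\cdot\|)$ is bounded, so by the open mapping theorem it suffices to show that $\|\cdot\|_{\mathrm u}$ is complete. Let $(x^n)$ be $\|\cdot\|_{\mathrm u}$-Cauchy. Since $\|x^n_\gamma-x^m_\gamma\|\le\|x^n-x^m\|_{\mathrm u}$, the limits $z_\gamma=\lim_nx^n_\gamma\in X_\gamma$ exist. Given $\eta>0$, take $N$ with $\|x^n-x^m\|_{\mathrm u}\le\eta$ for $n,m\ge N$ and let $m\to\infty$ in each finite sum:
\begin{equation}\label{eq:cauchy}
\Bigl\|\sum_F\varepsilon_\gamma(x^n_\gamma-z_\gamma)\Bigr\|\le\eta\qquad\text{for all }n\ge N,\ F\text{ finite},\ |\varepsilon_\gamma|\le1.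
\end{equation}
In particular $\|\sum_Fz_\gamma\|\le\eta+\|\sum_Fx^N_\gamma\|\le2\eta$ when $F$ is disjoint from a suitable finite set. As $\eta$ is arbitrary, $(z_\gamma)$ sums unconditionally to some $z$. By uniqueness $x^n-z$ has components $x^n_\gamma-z_\gamma$, and \eqref{eq:cauchy} says that $\|x^n-z\|_{\mathrm u}\le\eta$ for $n\ge N$.
\end{proof}

All properties in our theorems are invariant under isomorphisms, so \emph{from now on $X$ carries the norm of Lemma~\ref{lem:norm}, denoted by $\|\cdot\|$}. For $A\subset\Gamma$ let $P_A=M_{\mathbf 1_A}$ and $P_\gamma=P_{\{\gamma\}}$. Then $\|P_A\|\le1$, $P_AP_B=P_{A\cap B}$, and $P_A-P_B=P_{A\setminus B}$ for $B\subset A$. The range of $P_A$ is $X_A=\overline{\operatorname{span}}\bigcup_{\gamma\in A}X_\gamma$, since $P_Ax$ is a limit of finite sums of components $x_\gamma$, $\gamma\in A$, and $P_A$ is the identity on each $X_\gamma$, $\gamma\in A$. We record two consequences.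

\emph{Chains.} If $(A_\alpha)_{\alpha<\lambda}$ is increasing with union $A$, then
\begin{equation}\label{eq:chain}
P_{A_\alpha}x\to P_Ax\qquad\text{for every }x\in X.
\end{equation}
Indeed, take a finite $F\subset A$ with $\|P_Ax-P_Fx\|\le\eta$. As soon as $A_\alpha\supset F$ we have $P_Ax-P_{A_\alpha}x=P_{A\setminus A_\alpha}(P_Ax-P_Fx)$, which has norm at most $\eta$.

\emph{A functional defines an operator into $\ell_1$.} For $f\in X^*$ and $x\in X$,
\begin{equation}\label{eq:l1}
\sum_{\gamma\in\Gamma}|f(P_\gamma x)|\le\|f\|\,\|x\|.
\end{equation}
Indeed, for finite $F$ choose $|\varepsilon_\gamma|=1$ with $\varepsilon_\gamma f(P_\gamma x)=|f(P_\gamma x)|$ for $\gamma\in F$ and $\varepsilon_\gamma=0$ off $F$; then $\sum_F|f(P_\gamma x)|=f(M_\varepsilon x)$. Thus $T_fx=(f(P_\gamma x))_{\gamma\in\Gamma}$ is a bounded operator $T_f:X\to\ell_1(\Gamma)$.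

Now let the decomposition come from a basis $(e_\gamma)$. Then $P_\gamma x=e_\gamma^*(x)e_\gamma$, so $e_\gamma^*$ is continuous. Finite combinations of the $e_\gamma$, $\gamma\in A$, with coefficients in a countable dense subset of $\mathbb K$ show that $\operatorname{dens}X_A\le\max(|A|,\omega)$; the same bound holds for every subset of $X_A$, because a metric space with a dense set of infinite cardinality $\mu$ has a base of cardinality $\mu$. For $f\in X^*$ put $\operatorname{supp}f=\{\gamma:f(e_\gamma)\neq0\}$. Comparing values at the $e_\gamma$ gives
\begin{equation}\label{eq:supp}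
\operatorname{supp}f\subset A\quad\Longrightarrow\quad f=f\circ P_A .
\end{equation}

\begin{lemma}\label{lem:disjoint}
Let $(y_i)_{i\in I}$ be nonzero vectors with pairwise disjoint supports in a space with a long unconditional basis. Then $(y_i)$ is an unconditional basic family.
\end{lemma}

\begin{proof}
Let $D_i=\operatorname{supp}y_i$, let $D_F=\bigcup_{i\in F}D_i$ for finite $F\subset I$, and let $Z$ be the closed span of the $y_i$. Since $P_{D_i}y_i=y_i$ and $P_{D_i}y_j=0$ for $j\neq i$, the operator $P_{D_i}$ maps the linear span, and then $Z$, into the closed set $\mathbb Ky_i$. Let $z\in Z$ and $\eta>0$, and take a combination $w$ of $y_i$, $i\in F_0$, $F_0$ finite, with $\|z-w\|\le\eta$. For finite $F\supset F_0$ we have $P_{\Gamma\setminus D_F}w=0$, hence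
\[
\Bigl\|z-\sum_{i\in F}P_{D_i}z\Bigr\|=\|P_{\Gamma\setminus D_F}z\|=\|P_{\Gamma\setminus D_F}(z-w)\|\le\eta .
\]
So $z=\sum_iP_{D_i}z$ is an expansion of the required form. If $z=\sum_ja_jy_j$, then $P_{D_i}z=a_iy_i$ by continuity, and $a_i$ is determined because $y_i\neq0$.
\end{proof}

\section{A functional with large support produces $\ell_1(\kappa)$}\label{sec:large}

By \eqref{eq:l1} a functional on $X$ gives an operator from $Y$ into $\ell_1(\Gamma)$. The next lemma says that if the range of such an operator touches $\kappa$ coordinates, then $Y$ contains $\ell_1(\kappa)$. For each touched coordinate $\gamma$ we pick $y_\gamma$ with $(Ty_\gamma)(\gamma)\neq0$ and regard $((Ty_\gamma)(\eta))$ as a matrix with summable rows and nonzero diagonal. A diagonally dominant submatrix of size $\kappa$ gives a lower $\ell_1$-estimate. Most of the mass of row $\gamma$ sits on a finite set $F_\gamma$, so we want a set $H$ of indices with $\eta\notin F_\gamma$ for all distinct $\gamma,\eta\in H$. Choosing indices one after another makes each new index avoid the earlier sets $F_\gamma$, but does not keep the earlier indices out of the new set. The tool that gives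 both at once is the following.

\medskip
\noindent\textbf{$\Delta$-system lemma.} \emph{Let $\kappa$ be regular and uncountable, and let $\mathcal E$ be a set of finite sets with $|\mathcal E|=\kappa$. Then there are $\mathcal E'\subset\mathcal E$ with $|\mathcal E'|=\kappa$ and a finite set $R$ such that $E\cap E'=R$ for all distinct $E,E'\in\mathcal E'$.}
\medskip

We recall the argument. One may assume that all members of $\mathcal E$ have $n\ge1$ elements and induct on $n$. If some point lies in $\kappa$ members (impossible for $n=1$), delete it from them, apply the inductive hypothesis and put it back. Otherwise, by regularity, a set of cardinality less than $\kappa$ meets fewer than $\kappa$ members, so a maximal pairwise disjoint subfamily has cardinality $\kappa$, and $R=\emptyset$ works.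

\begin{lemma}\label{lem:l1}
Let $\kappa$ be regular and uncountable, let $Y$ be a Banach space and let $T:Y\to\ell_1(\Gamma)$ be a bounded operator. If the set $S=\{\gamma:(Ty)(\gamma)\neq0\text{ for some }y\in Y\}$ has cardinality at least $\kappa$, then $Y$ contains a family equivalent to the unit vector basis of $\ell_1(\kappa)$.
\end{lemma}

\begin{proof}
For $\gamma\in S$ choose $y_\gamma\in B_Y$ with $(Ty_\gamma)(\gamma)\neq0$ and put $\mu_\gamma=Ty_\gamma$.

\emph{Large diagonal.} The set $S$ is the union of the countably many sets $\{\gamma:|\mu_\gamma(\gamma)|\ge1/n\}$. Since $\kappa$ is regular and uncountable, one of them has cardinality at least $\kappa$. So there are $\delta>0$ and $G\subset S$ with $|G|=\kappa$ and $|\mu_\gamma(\gamma)|\ge\delta$ for $\gamma\in G$.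

\emph{Small off-diagonal mass.} For $\gamma\in G$ choose a finite $F_\gamma\subset\Gamma$ with $\gamma\in F_\gamma$ and $\sum_{\eta\notin F_\gamma}|\mu_\gamma(\eta)|<\delta/2$. The map $\gamma\mapsto F_\gamma$ is finite-to-one, because $F_\gamma=E$ forces $\gamma\in E$; so it takes $\kappa$ distinct values. By the $\Delta$-system lemma there are $H\subset G$ with $|H|=\kappa$ and a finite $R$ with $F_\gamma\cap F_\eta=R$ for distinct $\gamma,\eta\in H$. Deleting finitely many elements of $H$, we may assume $H\cap R=\emptyset$. If $\gamma\neq\eta$ in $H$ and $\eta\in F_\gamma$, then $\eta\in F_\gamma\cap F_\eta=R$, which is impossible. Hence $H\setminus\{\gamma\}$ is disjoint from $F_\gamma$, and $\sum_{\eta\in H\setminus\{\gamma\}}|\mu_\gamma(\eta)|<\delta/2$ for every $\gamma\in H$.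

\emph{The estimate.} For finitely supported scalars $(a_\gamma)_{\gamma\in H}$,
\begin{align*}
\|T\|\,\Bigl\|\sum_{\gamma\in H}a_\gamma y_\gamma\Bigr\|
&\ge\sum_{\eta\in H}\Bigl|\sum_{\gamma\in H}a_\gamma\mu_\gamma(\eta)\Bigr|
\ge\sum_{\eta\in H}\Bigl(|a_\eta|\,|\mu_\eta(\eta)|-\sum_{\gamma\in H\setminus\{\eta\}}|a_\gamma|\,|\mu_\gamma(\eta)|\Bigr)\\
&=\sum_{\eta\in H}|a_\eta|\,|\mu_\eta(\eta)|-\sum_{\gamma\in H}|a_\gamma|\sum_{\eta\in H\setminus\{\gamma\}}|\mu_\gamma(\eta)|
\ge\frac\delta2\sum_{\gamma\in H}|a_\gamma|,
\end{align*}
while $\|\sum a_\gamma y_\gamma\|\le\sum|a_\gamma|$.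
\end{proof}

The lemma fails for $\kappa=\omega$, at the first step: the operator $(x_n)\mapsto(2^{-n}x_n)$ from $\ell_2$ to $\ell_1$ has $S=\mathbb N$, and the reflexive space $\ell_2$ does not contain $\ell_1$.

To apply the lemma to $T_f|_Y$ we must know that $Y$ sees the coordinates in $\operatorname{supp}f$; a functional with large support tells us nothing about $Y=\mathbb Ke_\gamma$. Say that a subspace $Y$ of a space $X$ with a long unconditional basis $(e_\gamma)_{\gamma\in\Gamma}$ is \emph{full} if $e_\gamma^*|_Y\neq0$ for every $\gamma\in\Gamma$. This costs nothing. If $\Gamma_Y=\{\gamma:e_\gamma^*|_Y\neq0\}$, then $y=P_{\Gamma_Y}y$ for $y\in Y$, the family $(e_\gamma)_{\gamma\in\Gamma_Y}$ is a long unconditional basis of $X_{\Gamma_Y}$, the subspace $Y$ is full in $X_{\Gamma_Y}$, and supports of vectors of $Y$ are unchanged. \emph{So in the proofs of Theorems~\ref{thm:A} and~\ref{thm:B} we may assume that $Y$ is full.}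

\begin{corollary}\label{cor:large}
Let $\kappa$ be regular and uncountable and let $Y$ be a full subspace of $X$. If $|\operatorname{supp}f|\ge\kappa$ for some $f\in X^*$, then $Y$ contains a family equivalent to the unit vector basis of $\ell_1(\kappa)$.
\end{corollary}

\begin{proof}
We have $(T_fy)(\gamma)=f(e_\gamma)\,e_\gamma^*(y)$. As $Y$ is full, the set $S$ of Lemma~\ref{lem:l1} for $T_f|_Y$ is $\operatorname{supp}f$.
\end{proof}

\section{Small supports produce invariant projections}\label{sec:small}

Now suppose that all functionals have small support. We want small sets $A$ with $P_AY\subset Y$, and there is no projection onto $Y$ to guide the choice as in Example~\ref{ex:hilbert}. By the Hahn--Banach theorem, $P_AY\subset Y$ means that $f(P_Ay)=0$ for all $y\in Y$ and all $f\in X^*$ vanishing on $Y$. If $\operatorname{supp}f\subset A$, this is automatic: $f(P_Ay)=f(y)=0$ by \eqref{eq:supp}. A small set $A$ need not contain the supports of all such $f$. But $P_Ay$ is approximated by vectors with finite support in $A$, so it is enough that every $f$ be approximated, on each finite subset of $A$, by annihilating functionals that are supported in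 $A$. For one finite set countably many functionals suffice, and this is the operation under which we close.

\begin{lemma}\label{lem:inv}
Let $X$ have a long unconditional basis $(e_\gamma)_{\gamma\in\Gamma}$, let $\kappa$ be regular and uncountable, and suppose that $|\operatorname{supp}f|<\kappa$ for all $f\in X^*$. Let $Y\subset X$ be a subspace. For every $B\subset\Gamma$ with $|B|<\kappa$ there is $A$ with $B\subset A\subset\Gamma$, $|A|<\kappa$ and $P_AY\subset Y$.
\end{lemma}

\begin{proof}
Let $\mathcal N=\{f\in B_{X^*}:f|_Y=0\}$. For finite $F\subset\Gamma$ the set $\{(f(e_\gamma))_{\gamma\in F}:f\in\mathcal N\}$ lies in the separable metric space $\mathbb K^F$; fix a countable $\mathcal N_F\subset\mathcal N$ whose image is dense in it. Put $A_0=B$,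
\[
A_{n+1}=A_n\cup\bigcup\{\operatorname{supp}g:\ F\subset A_n\text{ finite},\ g\in\mathcal N_F\},\qquad A=\bigcup_nA_n .
\]
If $|A_n|<\kappa$, then $A_n$ has at most $\max(|A_n|,\omega)<\kappa$ finite subsets, so fewer than $\kappa$ functionals $g$ occur, each with $|\operatorname{supp}g|<\kappa$, and $|A_{n+1}|<\kappa$ by regularity. Then $|A|<\kappa$, because $\kappa$ is regular and uncountable.

Let $y\in Y$, $f\in\mathcal N$ and $\eta>0$. Choose a finite $F\subset A$ with $\|P_Ay-P_Fy\|\le\eta$. Since $(f-g)(P_Fy)=\sum_{\gamma\in F}e_\gamma^*(y)\,(f(e_\gamma)-g(e_\gamma))$, there is $g\in\mathcal N_F$ with $|(f-g)(P_Fy)|\le\eta$. The finite set $F$ lies in some $A_n$, so $\operatorname{supp}g\subset A_{n+1}\subset A$, and $g(P_Ay)=g(y)=0$ by \eqref{eq:supp}. Therefore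
\[
|f(P_Ay)|=|(f-g)(P_Ay)|\le|(f-g)(P_Fy)|+\|f-g\|\,\|P_Ay-P_Fy\|\le3\eta .
\]
Thus $f(P_Ay)=0$ for every $f\in\mathcal N$, and $P_Ay\in Y$ by the Hahn--Banach theorem, $Y$ being closed.
\end{proof}

The hypothesis on supports cannot be omitted: in Example~\ref{ex:graph} the conclusion fails for $\kappa=\omega_1$ and $B=\mathbb N$. The argument given there has a positive form.

\begin{corollary}\label{cor:small}
Let $X$ have a long unconditional basis such that every $f\in X^*$ has countable support. If a subspace $Y\subset X$ is separated by a countable subset of $Y^*$, then $Y$ is separable.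
\end{corollary}

\begin{proof}
Extend the separating functionals to $X$, obtaining a countable set $D\subset X^*$. The set $B=\bigcup_{g\in D}\operatorname{supp}g$ is countable, so Lemma~\ref{lem:inv} with $\kappa=\omega_1$ gives a countable $A\supset B$ with $P_AY\subset Y$. Let $y\in Y$. Then $y-P_Ay\in Y$, and $g(y-P_Ay)=g(P_Ay-P_AP_Ay)=0$ for all $g\in D$ by \eqref{eq:supp}. Hence $y=P_Ay$, and $Y$ lies in the separable space $X_A$.
\end{proof}

\begin{example}\label{ex:c0}
\emph{The space $c_0(\omega_1)$ contains no isomorphic copy of $\ell_1(\omega_1)$.} Let $f\in c_0(\omega_1)^*$. For finite $F$ and suitable $|\varepsilon_\gamma|=1$ we have $\sum_F|f(e_\gamma)|=f(\sum_F\varepsilon_\gamma e_\gamma)\le\|f\|$, so $\operatorname{supp}f$ is countable. A copy of $\ell_1(\omega_1)$ would be nonseparable and, by Example~\ref{ex:graph}, separated by countably many functionals, against Corollary~\ref{cor:small}.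
\end{example}

\section{Proof of Theorem~\ref{thm:A}}\label{sec:A}

We assume that $Y$ is full. From $\kappa\le\operatorname{dens}Y\le\max(|\Gamma|,\omega)$ and $\kappa>\omega$ we get $|\Gamma|\ge\kappa$. If some $f\in X^*$ has $|\operatorname{supp}f|\ge\kappa$, Corollary~\ref{cor:large} gives the first alternative, and the family obtained is an unconditional basic family of cardinality $\kappa$.

So let $|\operatorname{supp}f|<\kappa$ for all $f\in X^*$. Call $A\subset\Gamma$ \emph{good} if $|A|<\kappa$ and $P_AY\subset Y$. In Example~\ref{ex:hilbert} the good sets could be taken pairwise disjoint from the start. Lemma~\ref{lem:inv} gives no control of that kind, since it only enlarges sets. But if $A\subset A'$ are good, then $P_{A'\setminus A}=P_{A'}-P_A$ also maps $Y$ into $Y$. We therefore build an increasing chain of good sets and use its successive differences.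

Define good sets $A_\alpha$ and points $\gamma_\alpha\in\Gamma$ for $\alpha<\kappa$ by recursion.
\begin{itemize}
\item Let $A_0=\emptyset$.
\item Given $A_\alpha$, pick $\gamma_\alpha\in\Gamma\setminus A_\alpha$, which is possible as $|A_\alpha|<\kappa\le|\Gamma|$, and let $A_{\alpha+1}\supset A_\alpha\cup\{\gamma_\alpha\}$ be a good set given by Lemma~\ref{lem:inv}.
\item For a limit ordinal $\lambda<\kappa$ let $A_\lambda=\bigcup_{\alpha<\lambda}A_\alpha$. Then $|A_\lambda|<\kappa$ by regularity, and for $y\in Y$ we have $P_{A_\lambda}y=\lim_{\alpha<\lambda}P_{A_\alpha}y\in Y$ by \eqref{eq:chain}, since $Y$ is closed.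
\end{itemize}
Let $D_\alpha=A_{\alpha+1}\setminus A_\alpha$. For $\alpha<\beta$ we have $D_\alpha\subset A_{\alpha+1}\subset A_\beta$ and $D_\beta\cap A_\beta=\emptyset$, so the sets $D_\alpha$ are pairwise disjoint. As $Y$ is full, there is $z_\alpha\in Y$ with $e^*_{\gamma_\alpha}(z_\alpha)\neq0$. Put
\[
y_\alpha=P_{D_\alpha}z_\alpha=P_{A_{\alpha+1}}z_\alpha-P_{A_\alpha}z_\alpha\in Y .
\]
Then $\operatorname{supp}y_\alpha\subset D_\alpha$, and $y_\alpha\neq0$ because $\gamma_\alpha\in D_\alpha$ gives $e^*_{\gamma_\alpha}(y_\alpha)=e^*_{\gamma_\alpha}(z_\alpha)$. So $(y_\alpha)_{\alpha<\kappa}$ is a family of $\kappa$ nonzero vectors of $Y$ with pairwise disjoint supports, and it is an unconditional basic family by Lemma~\ref{lem:disjoint}. \qed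

\begin{remark}
Unconditionality of the basis enters twice: through the changes of sign in \eqref{eq:l1}, and through the existence of the contractions $P_A$ for arbitrary $A\subset\Gamma$. Regularity of $\kappa$ is used in Lemma~\ref{lem:l1}, in the cardinality count of Lemma~\ref{lem:inv}, and at the limit stages above. Neither alternative can be removed from the theorem: for $\kappa=\omega_1$ the second fails in Example~\ref{ex:graph}, and the first fails for $Y=X=c_0(\omega_1)$ by Example~\ref{ex:c0}.
\end{remark}

\section{Proof of Theorem~\ref{thm:B}}\label{sec:B}

We prove (a)$\Rightarrow$(b)$\Rightarrow$(c)$\Rightarrow$(a), then (a)$\Rightarrow$(d)$\Rightarrow$(c), then (a)$\Leftrightarrow$(e).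

(a)$\Rightarrow$(b). This is Lemma~\ref{lem:csp}(i).

(b)$\Rightarrow$(c). Let $(y_i)_{i\in I}$ be an unconditional basic family in $Y$ with closed span $Z$. Then $Z$ has CSP by Lemma~\ref{lem:csp}(ii), and the $y_i$ with their coordinate functionals form an M-basis of $Z$. So $I$ is countable by Lemma~\ref{lem:csp}(iii). This implication holds in every Banach space.

(c)$\Rightarrow$(a). If $Y$ is nonseparable, then $\operatorname{dens}Y\ge\omega_1$, and Theorem~\ref{thm:A} with $\kappa=\omega_1$ contradicts (c). With the previous implication, this answers the question of Section~\ref{sec:intro}.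

(a)$\Rightarrow$(d). Let $(x_i,f_i)_{i\in I}$ be a biorthogonal system in $Y$. For $j\neq i$ we have $1=f_i(x_i-x_j)\le\|f_i\|\,\|x_i-x_j\|$. So the $x_i$ are distinct and each is an isolated point of $\{x_j:j\in I\}$. This set is a subset of a separable metric space, so it has a countable dense subset, which must contain every isolated point. Hence $I$ is countable.

(d)$\Rightarrow$(c). An unconditional basic family in $Y$, together with Hahn--Banach extensions of its coordinate functionals to $Y$, is a biorthogonal system.

(a)$\Rightarrow$(e). A separable space cannot contain the nonseparable space $\ell_1(\omega_1)$. The set $Y^*$ separates $Y$, so by (b) a countable subset of it does. For the parenthetical reformulation: if a countable $D$ separates $Y$, then its span is $w^*$-dense, and so is the countable set of combinations with coefficients in a countable dense subset of $\mathbb K$; conversely a $w^*$-dense subset of $Y^*$ separates $Y$.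

(e)$\Rightarrow$(a). Assume that $Y$ is full in $X$. Since $Y$ does not contain $\ell_1(\omega_1)$, Corollary~\ref{cor:large} shows that every $f\in X^*$ has countable support. Corollary~\ref{cor:small} then gives the separability of $Y$.

Finally, $c_0(\omega_1)$ and $\ell_1(\omega_1)$ are nonseparable, and their unit vectors form long unconditional bases. The space $c_0(\omega_1)$ satisfies the first half of (e) by Example~\ref{ex:c0}, and $\ell_1(\omega_1)$ satisfies the second half by Example~\ref{ex:graph}. So neither half alone implies (a). \qed

\section{Unconditional sums of WLD spaces}\label{sec:C}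

Lemma~\ref{lem:l1} and inequality \eqref{eq:l1} do not need one-dimensional blocks, so the first half of the dichotomy carries over to any unconditional decomposition. The second half needs a substitute for the statement that every functional has countable support, and the class WLD provides it. A space is \emph{weakly compactly generated} (WCG) if it is the closed linear span of a weakly compact subset. We use the following facts; see \cite[Ch.~5]{HMVZ}.
\begin{itemize}
\item[(W1)] $Z$ is WLD if and only if there is a set $\Delta\subset Z$ with dense linear span such that $\{d\in\Delta:f(d)\neq0\}$ is countable for every $f\in Z^*$.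
\item[(W2)] Subspaces of WLD spaces are WLD. (Restriction maps the dual ball of the space continuously onto the dual ball of the subspace, and continuous images of Corson compacts are Corson: Gul'ko; Michael--Rudin.)
\item[(W3)] WCG spaces are WLD.
\end{itemize}
By (W1) the class WLD is invariant under isomorphisms. The scalar field plays no role in these facts: for complex $Z$ the map $f\mapsto\operatorname{Re}f$ is a $w^*$-homeomorphism of $B_{Z^*}$ onto the dual ball of the underlying real space, the two weak topologies on $Z$ coincide, and $f(d)\neq0$ means that one of the real functionals $\operatorname{Re}f$, $\operatorname{Im}f$ is nonzero at $d$.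

The analogue of Corollary~\ref{cor:small} is immediate from (W1).

\begin{lemma}\label{lem:wld}
If $Z$ is WLD and a countable set $D\subset Z^*$ separates $Z$, then $Z$ is separable.
\end{lemma}

\begin{proof}
Let $\Delta$ be as in (W1). Every nonzero $d\in\Delta$ lies in the countable set $\bigcup_{g\in D}\{d\in\Delta:g(d)\neq0\}$. So $\Delta$ is countable, and its span is dense.
\end{proof}

In particular $\ell_1(\omega_1)$ is not WLD, by Example~\ref{ex:graph}, and by (W2) the two alternatives in Theorem~\ref{thm:C} exclude each other.

\begin{proof}[Proof of Theorem~\ref{thm:C}]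
Let $(X_\gamma)_{\gamma\in\Gamma}$ be an unconditional decomposition of $X$ into WLD subspaces and let $Y\subset X$ be a subspace. As in the passage to a full subspace, we first discard the part of $X$ that $Y$ does not see. Put
\[
W_\gamma=\overline{P_\gamma Y}\subset X_\gamma,\qquad X'=\overline{\operatorname{span}}\bigcup_{\gamma\in\Gamma}W_\gamma .
\]
Each $W_\gamma$ is WLD by (W2), and $Y\subset X'$ because $y=\sum_\gamma P_\gamma y$. The projection $P_\gamma$ is the identity on $W_\gamma$ and vanishes on $W_\eta$ for $\eta\neq\gamma$, so $P_\gamma X'\subset W_\gamma$.

\emph{Case 1: some $f\in(X')^*$ has $f|_{W_\gamma}\neq0$ for uncountably many $\gamma$.} Extend $f$ to $X$. For each such $\gamma$ there is $y\in Y$ with $f(P_\gamma y)\neq0$, because $P_\gamma Y$ is dense in $W_\gamma$. So the set $S$ of Lemma~\ref{lem:l1} for $T_f|_Y$ is uncountable, and $Y$ contains $\ell_1(\omega_1)$.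

\emph{Case 2: every $f\in(X')^*$ vanishes on all but countably many $W_\gamma$.} Take $\Delta_\gamma\subset W_\gamma$ as in (W1) and let $\Delta=\bigcup_\gamma\Delta_\gamma$. The closed span of $\Delta$ contains every $W_\gamma$, so it equals $X'$. Let $f\in(X')^*$. It vanishes on $\Delta_\gamma$ for all but countably many $\gamma$, and for each remaining $\gamma$ the functional $f|_{W_\gamma}\in W_\gamma^*$ is nonzero at only countably many points of $\Delta_\gamma$. By (W1) the space $X'$ is WLD, and so is $Y$ by (W2).

Now let $Y$ have CSP. By the implication (b)$\Rightarrow$(c) of Section~\ref{sec:B}, which holds in every Banach space, $Y$ does not contain $\ell_1(\omega_1)$. Hence $Y$ is WLD. By CSP a countable subset of $Y^*$ separates $Y$, and $Y$ is separable by Lemma~\ref{lem:wld}.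

It remains to show that order continuous Banach lattices satisfy the hypothesis; this is Proposition~\ref{prop:lattice}.
\end{proof}

One-dimensional spaces are WLD, so Theorem~\ref{thm:C} answers the question of Section~\ref{sec:intro} a second time, with (W1) and (W2) doing the work of Lemma~\ref{lem:inv}.

A Banach lattice $X$ is \emph{order continuous} if every downward directed family with infimum $0$ tends to $0$ in norm. An \emph{ideal} is a subspace $I$ such that $|x|\le|y|$ and $y\in I$ imply $x\in I$. A \emph{weak unit} of $I$ is an element $u\ge0$ of $I$ such that $x\in I$ and $|x|\wedge u=0$ imply $x=0$.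

\begin{proposition}\label{prop:lattice}
Every order continuous Banach lattice $X$ has an unconditional decomposition into WCG, hence WLD, subspaces.
\end{proposition}

\begin{proof}
By \cite[Prop.~1.a.9]{LT}, $X$ has an unconditional decomposition into mutually disjoint ideals, each with a weak unit. Let $I$ be one of them, with weak unit $u$. The order interval $[0,u]=\{x:0\le x\le u\}$ lies in $I$ and is weakly compact by \cite[Thm.~1.b.16]{LT}. We show that its linear span is dense in $I$; then $I$ is WCG, and (W3) finishes the proof.

Since $x=x^+-x^-$ with $x^\pm\in I$, it suffices to treat $x\ge0$ in $I$. As $x\wedge nu\in n[0,u]$, it is enough to show that $x-x\wedge nu=(x-nu)^+$ tends to $0$ in norm. This sequence is decreasing and positive, so by order continuity we only need its infimum to be $0$. Let $v$ be a lower bound and $w=v^+$. Then $0\le w\le(x-nu)^+\le x$ for all $n$, so $w\in I$. Positive and negative parts are disjoint, hence $w\wedge(nu-x)^+=0$, and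
\[
0\le w\wedge\bigl(u-\tfrac1nx\bigr)^+=w\wedge\tfrac1n(nu-x)^+\le w\wedge(nu-x)^+=0 .
\]
The lattice operations are norm continuous, so letting $n\to\infty$ gives $w\wedge u=0$. Thus $w=0$, that is, $v\le0$, and the infimum is $0$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{HMVZ}
H\'ajek, Montesinos, Vanderwerff, Zizler,
\emph{Biorthogonal Systems in Banach Spaces},
Springer, 2008.

\bibitem{LT}
Lindenstrauss, Tzafriri,
\emph{Classical Banach Spaces II}.

\bibitem{Tal}
Jarno Talponen,
\emph{Lindelof type of generalization of separability in Banach spaces},
arXiv:0803.3541 (2008).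

\end{thebibliography}
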